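\title{Balls of equal radius do not control the coarse Helly property}

\begin{abstract}
A graph is $\alpha$-coarse Helly if every family of pairwise intersecting balls has a common vertex once all radii are increased by $\alpha$. We ask whether it is enough to test this on families in which all balls have the same radius. The answer is yes for $\alpha=0$ and no for every $\alpha\ge 1$. A graph with fewer than $400$ vertices passes the equal-radius test with constant $1$ and is not $1$-coarse Helly, and for every $K$ there is a graph that passes the same test and is not $K$-coarse Helly. The examples are subsets of $\mathbb Z^3$ with the $\ell_\infty$-metric: columns of squares in which a missing corner is filled in slowly.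
\end{abstract}

\section{Introduction}\label{sec:intro}

Throughout, $G=(V,E)$ is a finite connected graph, $d$ is its shortest-path metric, and $B_r(x)=\{v\in V: d(v,x)\le r\}$ is the ball of integer radius $r\ge 0$ centered at the vertex $x$. Whether two balls meet depends only on the distance between their centers:
\begin{equation}\label{eq:meet}
B_r(x)\cap B_s(y)\neq\emptyset \iff d(x,y)\le r+s .
\end{equation}
The forward implication is the triangle inequality. Conversely, if $d(x,y)\le r+s$, then the vertex of a shortest path from $x$ to $y$ at distance $\min(r,d(x,y))$ from $x$ lies in both balls.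

\begin{definition}\label{def:helly}
Let $\alpha\ge 0$ be an integer.
\begin{itemize}
\item $G$ is \emph{$\alpha$-coarse Helly} if $\bigcap_{i\in I}B_{r_i+\alpha}(x_i)\ne\emptyset$ for every family of pairwise intersecting balls $B_{r_i}(x_i)$, $i\in I$, with arbitrary integer radii $r_i\ge0$. A $0$-coarse Helly graph is called \emph{Helly}.
\item $G$ \emph{satisfies $(U_\alpha)$} if $\bigcap_{i\in I}B_{r+\alpha}(x_i)\ne\emptyset$ for every integer $r\ge0$ and every family of pairwise intersecting balls $B_r(x_i)$, $i\in I$, of common radius $r$.
\end{itemize}
\end{definition}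

Among the balls with a given center only the smallest one matters, so all families may be taken finite and nonempty. Each of the two properties passes from $\alpha$ to $\alpha+1$, and an $\alpha$-coarse Helly graph satisfies $(U_\alpha)$. The following is posed as an open question in \cite{CCDDV}, as a reformulation of a question of Dragan and Guarnera.

\begin{quote}
\emph{Is it true, for every finite connected graph $G$ and every integer $\alpha\ge0$, that $G$ is $\alpha$-coarse Helly if and only if $G$ satisfies $(U_\alpha)$?}
\end{quote}

Condition $(U_\alpha)$ compares the radius of a set of vertices with its diameter. For a nonempty $M\subseteq V$ let $\operatorname{diam}M=\max_{m,m'\in M}d(m,m')$ and $\operatorname{rad}M=\min_{v\in V}\max_{m\in M}d(v,m)$. By \eqref{eq:meet}, the balls of radius $r$ centered in $M$ pairwise intersect exactly when $r\ge\lceil \operatorname{diam}M/2\rceil$. Hence $(U_\alpha)$ says that $\operatorname{rad}M\le\lceil \operatorname{diam}M/2\rceil+\alpha$ for all nonempty $M$. A positive answer would reduce the coarse Helly property to this one inequality.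

The simplest graphs suggest a positive answer. In a path, balls are intervals, and intervals obey the following rule, which we use again later:
\begin{equation}\label{eq:interval}
\text{if } [a_i,b_i] \ (i\in I,\ I \text{ finite}) \text{ pairwise intersect, then } \min_k b_k\in[a_i,b_i]\text{ for all } i,
\end{equation}
because $a_i\le b_k$ for all $i,k$. So paths are Helly, and both properties hold for all $\alpha$. In a cycle they can fail, but they fail together.

\begin{example}\label{ex:cycle}
In the cycle $C_n$, $n\ge3$, each of the two properties holds if and only if $\alpha\ge\lfloor n/4\rfloor$. Let $\Delta=\lfloor n/2\rfloor$ be the diameter, so that $\lfloor \Delta/2\rfloor=\lfloor n/4\rfloor$. The set $M=V$ has radius and diameter $\Delta$, so $(U_\alpha)$ forces $\alpha\ge\Delta-\lceil\Delta/2\rceil=\lfloor\Delta/2\rfloor$. Conversely, let $\alpha\ge\lfloor\Delta/2\rfloor$, and let $B_s(x)$ be a ball of smallest radius in a pairwise intersecting family. If $s\le\alpha$, then $d(x,x_i)\le r_i+s\le r_i+\alpha$, so $x$ lies in all inflated balls. If $s\ge\alpha+1$, all inflated radii are at least $2\alpha+1\ge\Delta$, and every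 inflated ball is $V$.
\end{example}

There is also a tempting way to equalize radii. Given pairwise intersecting balls $B_{r_i}(x_i)$ with distinct centers and largest radius $R$, attach to each $x_i$ a pendant path of length $R-r_i$ with end $x_i'$, and call the new graph $G'$. For $i\neq k$ we have $d(x_i',x_k')=d(x_i,x_k)+2R-r_i-r_k\le 2R$, so the balls of radius $R$ about the $x_i'$ pairwise intersect. If $G'$ satisfies $(U_\alpha)$, some vertex $y$ of $G'$ is within $R+\alpha$ of every $x_i'$. If $y\in V$, then $d(y,x_i)\le r_i+\alpha$ for all $i$. If $y$ lies on the path attached at $x_k$, then $x_k$ is no farther than $y$ from each $x_i'$ with $i\ne k$, so $x_k$ lies in all the balls $B_{r_i+\alpha}(x_i)$. The answer would thus be positive if $(U_\alpha)$ survived the attachment of pendant paths. The gap is that $G$ itself may have no room behind the centers of the small balls, and our examples exploit this.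

\begin{theorem}\label{thm:A}
There is an explicit finite connected graph with fewer than $400$ vertices that satisfies $(U_1)$ and is not $1$-coarse Helly.
\end{theorem}

\begin{theorem}\label{thm:B}
For every integer $K\ge1$ there is a finite connected graph that satisfies $(U_1)$ and is not $K$-coarse Helly; three balls with two different radii witness this. Hence the equivalence in the question fails for every $\alpha\ge1$, and there is no function $\varphi$ such that, for some $\alpha\ge1$, every finite connected graph satisfying $(U_\alpha)$ is $\varphi(\alpha)$-coarse Helly.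
\end{theorem}

\begin{theorem}\label{thm:C}
A finite connected graph is Helly if and only if it satisfies $(U_0)$.
\end{theorem}

Thus the equivalence holds for all graphs exactly when $\alpha=0$. Section~\ref{sec:column} defines the graphs and works through the example of Theorem~\ref{thm:A} by hand. Section~\ref{sec:cubes} reduces every intersection problem in these graphs to one inequality, Section~\ref{sec:radii} applies it to unequal and to equal radii, and Section~\ref{sec:proofs} chooses the parameters. Section~\ref{sec:zero} proves Theorem~\ref{thm:C} and is independent of the rest.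

\section{A column of squares with a missing corner}\label{sec:column}

We work in $\mathbb Z^3$ with coordinates $(u,v,t)$ and the metric
\[
d_\infty\bigl((u,v,t),(u',v',t')\bigr)=\max\bigl(|u-u'|,\,|v-v'|,\,|t-t'|\bigr).
\]
We call $t$ the \emph{height}. Balls for $d_\infty$ are cubes, that is, products of three intervals, so by \eqref{eq:interval} pairwise intersecting cubes have a common point in $\mathbb Z^3$. To destroy the Helly property we remove points. The removed region has to be deep for some family with unequal radii and shallow for all families with equal radii.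

\subsection{The graphs $G(N,T,j)$}

Let $N,T\ge1$ be integers and let $j:\{0,\dots,T\}\to\mathbb Z$ be a function. We consider two conditions.
\begin{itemize}
\item[(J1)] $j(0)=0$, $j(T)=2N$, and $j(t)\le j(t+1)\le j(t)+2$ for $0\le t<T$.
\item[(J2)] $j(t')-j(t)\le4$ whenever $0\le t\le t'\le\min(T,\,2t+N-1)$.
\end{itemize}
Condition (J1) is assumed from now on; (J2) is needed only in Proposition~\ref{prop:equal}. Put $f(t)=2t-j(t)$ and
\[
Y=\bigl\{(u,v,t)\in\mathbb Z^3:\ 0\le t\le T,\ |u-t|\le N,\ |v-t|\le N,\ u+v\ge f(t)\bigr\}.
\]
The graph $G(N,T,j)$ has vertex set $Y$, and two vertices are adjacent if their $d_\infty$-distance is $1$. Since $f(t+1)-f(t)=2-(j(t+1)-j(t))$ and $0\le j(t)\le 2t$, condition (J1) gives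
\begin{equation}\label{eq:f}
\begin{gathered}
f(0)=0,\qquad f(t)\le f(t+1)\le f(t)+2,\qquad f(t)\le 2t,\\
f(T)=2T-2N,\qquad T\ge N .
\end{gathered}
\end{equation}
Every point of $Y$ has $u\ge t-N\ge -N$, and likewise $v\ge -N$.

In the coordinates $p=u-t$, $q=v-t$ the slice of $Y$ at height $t$ is the part of the square $|p|,|q|\le N$ where $p+q\ge -j(t)$. At height $0$ everything below the antidiagonal is missing, at height $T$ the square is complete, and $j(t)$ records how much of the missing corner has been filled in at height $t$; see Figure~\ref{fig:slices}. Condition (J2) says that little is filled in while the height roughly doubles.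

\subsection{The case $N=3$, $T=7$}\label{sub:example}

The graph of Theorem~\ref{thm:A} is $G(3,7,j)$ with
\begin{equation}\label{eq:table}
\begin{array}{c|cccccccc}
t    &0&1&2&3&4&5&6&7\\ \hline
j(t) &0&0&0&2&4&4&4&6\\
f(t) &0&2&4&4&4&6&8&8
\end{array}
\end{equation}
We use here that the graph metric of $G(N,T,j)$ is $d_\infty$, which is proved in Lemma~\ref{lem:metric}, and we compare two triples of balls of the same shape.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.35]
\foreach \w/\s/\lab in {0/0/{$t=0,1,2$},2/9/{$t=3$},4/18/{$t=4,5,6$},6/27/{$t=7$}} {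
  \foreach \x in {-3,...,3} {
    \foreach \y in {-3,...,3} {
      \ifnum\numexpr\x+\y+\w\relax<0
        \draw[gray] (\s+\x,\y) circle (0.13);
      \else
        \fill (\s+\x,\y) circle (0.16);
      \fi
    }
  }
  \node at (\s,-5.7) {\lab};
}
\draw (-3.4,2.6) rectangle (-2.6,3.4);   \node[above] at (-3,3.3) {$x_1$};
\draw (2.6,-3.4) rectangle (3.4,-2.6);   \node[below] at (3,-3.3) {$x_2$};
\draw (5.6,-3.4) rectangle (6.4,-2.6);   \node[below] at (6,-3.3) {$w$};
\draw (23.6,-3.4) rectangle (24.4,-2.6); \node[below] at (24,-3.3) {$x_3$};
\end{tikzpicture}
\caption{The slices of the vertex set $Y\subseteq\mathbb Z^3$ for $N=3$, $T=7$ at the heights $t=0,\dots,7$, drawn in the coordinates $(u-t,v-t)$. Filled dots are vertices and open dots are removed points. The vertices $x_1,x_2$ lie at height $0$ and $x_3$ lies at height $7$. The cubes of radii $3,3,4$ about $x_1,x_2,x_3$ meet only in the removed point $w$ at height $3$.}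
\label{fig:slices}
\end{figure}

\emph{Unequal radii.} Take $x_1=(-3,3,0)$, $x_2=(3,-3,0)$, $x_3=(4,4,7)$ with radii $3,3,4$. The distances are $6,7,7$, so the balls pairwise intersect. In $\mathbb Z^3$ the first two cubes force $u=v=0$ and $t\le3$, and the third forces $t\ge3$. The only common point is $w=(0,0,3)$, which is not in $Y$ since $0<f(3)$. After the radii are increased by $1$, a common point has $u\le1$, $v\le1$ and $t\ge2$, so $u+v\le2<4=f(2)\le f(t)$. It is still not in $Y$.

\emph{Equal radii.} Take $m_1=(-2,2,0)$, $m_2=(2,-2,0)$, $m_3=(2,2,4)$ with common radius $2$. All three distances equal $4$. The only common point of the cubes is $(0,0,2)$, which is not in $Y$ since $0<f(2)$; so $(U_0)$ fails. After the radii are increased by $1$, the constraints become $u\le1$, $v\le1$, $t\ge1$. The point $(1,1,1)$ is at distance $3$ from each $m_i$ and has $u+v=2=f(1)$, so it lies in $Y$, with nothing to spare.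

The two computations are instances of one. The top center has height $\tau$ and radius $r$ and lies on the boundary $u+v=f(\tau)$. The common point of the cubes is obtained from it by subtracting $(r,r,r)$, and the best candidate after inflation is obtained by adding $(1,1,-1)$ to that. The candidate has height $h=\tau-r-1$ and $u+v=f(\tau)-2r+2=2h+4-j(\tau)$. It satisfies $u+v\ge f(h)=2h-j(h)$ if and only if $j(\tau)-j(h)\le4$. This is the origin of the constant $4$: raising $u$ and $v$ gains $2$, and lowering $t$ gains $2$ more. For the equal radii $j(4)-j(1)=4$, while for the unequal radii $j(7)-j(2)=6$.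

Why can the first triple not be imitated with three balls of radius $4$? To force $u\le1$ after inflation, a ball of radius $4$ needs a center with $u\le-4$, and $Y$ has none. In general the bound $u,v\ge-N$ limits the common radius of a family that can be pushed into the missing corner at height $h$ to about $h+N$, so the top center has height at most about $2h+N$. Equal radii therefore see only the growth of $j$ over one doubling of the height. With unequal radii, a center at height $T$ pins down a point at height $N$, and the growth of $j$ over all of $[N,T]$ counts. The next two sections make this precise.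

\section{Intersections of cubes with $Y$}\label{sec:cubes}

The only constraint in the definition of $Y$ that is not an interval constraint on one coordinate of a slice is $u+v\ge f(t)$. As $f$ is nondecreasing, the best point of an intersection of cubes is the corner where $u$ and $v$ are largest and $t$ is smallest. The following lemma says that testing this corner decides the matter, even though the corner may stick out of the square $|u-t|,|v-t|\le N$.

\begin{lemma}\label{lem:criterion}
Let $I$ be finite and nonempty, and let $y_i=(u_i,v_i,t_i)\in Y$ and integers $r_i\ge0$ satisfy $d_\infty(y_i,y_k)\le r_i+r_k$ for all $i,k\in I$. Put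
\[
u^*=\min_i\,(u_i+r_i),\qquad v^*=\min_i\,(v_i+r_i),\qquad h=\max\bigl(0,\max_i\,(t_i-r_i)\bigr).
\]
Then $0\le h\le T$ and $|h-t_i|\le r_i$ for all $i$. There is a point $z\in Y$ with $d_\infty(z,y_i)\le r_i$ for all $i$ if and only if $u^*+v^*\ge f(h)$.
\end{lemma}

\begin{proof}
We have $0\le h\le T$ because $t_i-r_i\le T$. Also $h\ge t_i-r_i$ by definition, and $h\le t_i+r_i$ because $0\le t_i+r_i$ and $t_k-r_k\le t_i+r_i$ for all $k$.

If $z=(u,v,t)\in Y$ is within $r_i$ of each $y_i$, then $u\le u^*$, $v\le v^*$ and $t\ge h$, so $u^*+v^*\ge u+v\ge f(t)\ge f(h)$.

Conversely, let $u^*+v^*\ge f(h)$ and put $z=(u_z,v_z,h)$ with $u_z=\min(u^*,h+N)$ and $v_z=\min(v^*,h+N)$. The intervals $[u_i-r_i,u_i+r_i]$, $i\in I$, and $[h-N,h+N]$ pairwise intersect, because $|u_i-u_k|\le r_i+r_k$ and $|u_i-h|\le|u_i-t_i|+|t_i-h|\le N+r_i$. The number $u_z$ is the smallest of their right endpoints, so it lies in all of them by \eqref{eq:interval}. The same argument with $v_i$ in place of $u_i$ applies to $v_z$. Hence $d_\infty(z,y_i)\le r_i$ for all $i$, and $|u_z-h|\le N$, $|v_z-h|\le N$. It remains to show $u_z+v_z\ge f(h)$. If one of $u_z,v_z$ equals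 $h+N$, the other is at least $h-N$, so $u_z+v_z\ge2h\ge f(h)$ by \eqref{eq:f}. Otherwise $u_z+v_z=u^*+v^*\ge f(h)$.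
\end{proof}

The first application is to geodesics. Removing points from $\mathbb Z^3$ could force paths to make detours; for $Y$ this does not happen.

\begin{lemma}\label{lem:metric}
The graph $G(N,T,j)$ is connected and its shortest-path metric equals $d_\infty$.
\end{lemma}

\begin{proof}
Each edge has $d_\infty$-length $1$, so a path from $y$ to $y'$ has at least $d_\infty(y,y')$ edges. We show by induction on $D=d_\infty(y,y')$ that there is a path with $D$ edges. For $D\le1$ this is the definition of adjacency. Let $D\ge2$, $y=(u,v,t)$, $y'=(u',v',t')$, and assume $t\le t'$. It suffices to find $z\in Y$ with $d_\infty(z,y)\le1$ and $d_\infty(z,y')\le D-1$: both are then equalities by the triangle inequality, and induction applies to $z$ and $y'$.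

Apply Lemma~\ref{lem:criterion} to $y,y'$ with radii $1$ and $D-1$. Here $h=\max(0,\,t-1,\,t'-D+1)$, so $h\le t'$, and $h\le t+1$ by the lemma. By \eqref{eq:f}, $f(h)\le f(t')$ and $f(h)\le f(t)+2$. Now $u^*\in\{u+1,\,u'+D-1\}$ and $v^*\in\{v+1,\,v'+D-1\}$, so $u^*+v^*$ is one of four sums:
\begin{align*}
(u+1)+(v+1)&\ge f(t)+2,\\
(u'+D-1)+(v'+D-1)&\ge u'+v'\ge f(t'),\\
(u+1)+(v'+D-1)&=(u+D)+v'\ge u'+v'\ge f(t'),\\
(u'+D-1)+(v+1)&=u'+(v+D)\ge u'+v'\ge f(t').
\end{align*}
Each is at least $f(h)$, and the lemma provides $z$.
\end{proof}

The bound $f(t+1)\le f(t)+2$, which says that $j$ does not decrease, is used only for the first sum. Without it a vertex on the boundary $u+v=f(t)$ would have no neighbor at height $t+1$.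

By Lemma~\ref{lem:metric}, the balls of $G(N,T,j)$ are the traces of cubes on $Y$, and Lemma~\ref{lem:criterion} decides when balls satisfying its hypothesis have a common vertex.

\section{Unequal radii and equal radii}\label{sec:radii}

The bad triple consists of the two ends of the antidiagonal of the bottom slice and the corner of the top slice that is filled in last. The normalizations $j(0)=0$ and $j(T)=2N$ make these three points vertices.

\begin{proposition}\label{prop:unequal}
Assume \textup{(J1)}, and let $\alpha$ be an integer with $0\le\alpha\le N$ and $f(N-\alpha)>2\alpha$. Let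
\[
x_1=(-N,N,0),\qquad x_2=(N,-N,0),\qquad x_3=(T-N,T-N,T).
\]
Then the balls $B_N(x_1)$, $B_N(x_2)$, $B_{T-N}(x_3)$ of $G(N,T,j)$ pairwise intersect, and the balls with radii increased by $\alpha$ have no common vertex. In particular $G(N,T,j)$ is not $\alpha$-coarse Helly.
\end{proposition}

\begin{proof}
The points lie in $Y$ because $f(0)=0$ and $f(T)=2T-2N$, and $T-N\ge0$ by \eqref{eq:f}. We have $d(x_1,x_2)=2N$. For $i=1,2$ we have $d(x_i,x_3)=\max(T,|T-2N|)=T=N+(T-N)$, where $|T-2N|\le T$ because $T\ge N$. So the balls pairwise intersect by \eqref{eq:meet}. For the radii $N+\alpha$, $N+\alpha$, $T-N+\alpha$, the quantities of Lemma~\ref{lem:criterion} are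
\[
u^*=v^*=\min(\alpha,\ 2N+\alpha,\ 2T-2N+\alpha)=\alpha,\qquad h=\max(0,\,-N-\alpha,\,N-\alpha)=N-\alpha .
\]
Since $u^*+v^*=2\alpha<f(h)$, there is no common vertex.
\end{proof}

For equal radii we must bound $u^*+v^*$ from below for an arbitrary set of centers. Three bounds are available, and which one is useful depends on how the radius compares with $h$.

\begin{proposition}\label{prop:equal}
Assume \textup{(J1)} and \textup{(J2)}. Then $G(N,T,j)$ satisfies $(U_1)$.
\end{proposition}

\begin{proof}
Let $M\subseteq Y$ be the nonempty set of centers of pairwise intersecting balls of radius $\rho\ge0$, so any two points of $M$ differ by at most $2\rho$ in each coordinate. Let $u_{\min}$ and $v_{\min}$ be the smallest values of $u$ and of $v$ on $M$, and let $\tau$ be the largest height in $M$. By Lemma~\ref{lem:criterion} with all radii equal to $\rho+1$, we have to show $u^*+v^*\ge f(h)$, where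
\[
u^*+v^*=u_{\min}+v_{\min}+2\rho+2,\qquad h=\max(0,\tau-\rho-1).
\]

\emph{Case $h=0$.} Let $(u_1,v_1,t_1)\in M$ have $u_1=u_{\min}$. Since $v_1\le v_{\min}+2\rho$, we get $u^*+v^*\ge u_1+v_1+2\ge f(t_1)+2\ge f(0)$.

In the other two cases $h\ge1$, so $\tau=h+\rho+1$.

\emph{Case $h\ge1$ and $\rho\ge h+N-1$.} The radius is too large for the width of the column. Since $u_{\min},v_{\min}\ge-N$,
\[
u^*+v^*\ge 2\rho+2-2N\ge2h\ge f(h).
\]

\emph{Case $h\ge1$ and $\rho\le h+N-2$.} Now $h\le\tau=h+\rho+1\le2h+N-1$ and $\tau\le T$, so (J2) gives $j(\tau)\le j(h)+4$. Let $(u_3,v_3,\tau)\in M$ be a highest center. Then $u_{\min}\ge u_3-2\rho$ and $v_{\min}\ge v_3-2\rho$, and therefore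
\[
u^*+v^*\ge u_3+v_3-2\rho+2\ge f(\tau)-2\rho+2=2h+4-j(\tau)\ge 2h-j(h)=f(h).\qedhere
\]
\end{proof}

\begin{remark}\label{rem:J2}
Condition (J2) cannot be dropped. For $N=3$, $T=6$ and $(j(0),\dots,j(6))=(0,0,0,2,4,4,6)$, condition (J1) holds and $f(2)=4>2$, so Proposition~\ref{prop:unequal} applies with $\alpha=1$. As $T=2N$, its three balls all have radius $3$, so $(U_1)$ fails. Here (J2) is violated by $t=2$, $t'=6$.
\end{remark}

\section{Choice of the parameters}\label{sec:proofs}

It remains to find $N,T,j$ for which both propositions apply. Proposition~\ref{prop:unequal} wants $j$ small near height $N$, condition (J1) wants $j(T)=2N$, and (J2) limits the speed at which $j$ grows.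

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $N=3$, $T=7$, and let $j$ be given by \eqref{eq:table}. Its increments are $0,0,2,2,0,0,2$, so (J1) holds. Since $j$ is nondecreasing, (J2) needs to be checked only for the largest allowed $t'$, namely $t'=\min(7,2t+2)$. For $t=0,1,2,3$ we get
\[
j(2)-j(0)=0,\qquad j(4)-j(1)=4,\qquad j(6)-j(2)=4,\qquad j(7)-j(3)=4,
\]
and $j(7)-j(t)\le2$ for $t\ge4$. By Lemma~\ref{lem:metric} and Proposition~\ref{prop:equal}, $G(3,7,j)$ is connected and satisfies $(U_1)$. Since $f(2)=4>2$, it is not $1$-coarse Helly by Proposition~\ref{prop:unequal}. It has $8$ slices with at most $7^2$ vertices each, so at most $392$ vertices.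
\end{proof}

\begin{remark}\label{rem:minimal}
The value $N=3$ is the smallest for which Proposition~\ref{prop:unequal} applies with $\alpha=1$, because $2<f(N-1)\le 2N-2$ forces $N\ge3$. For $N=3$ the inequality $f(2)>2$ means $j(2)\le1$. Then (J2) gives $j(t')\le5$ for $2\le t'\le\min(T,6)$, and $j(T)=6$ forces $T\ge7$. By the argument with pendant paths in Section~\ref{sec:intro}, applied to the radii $3,3,4$, attaching one pendant vertex to each of $x_1$ and $x_2$ in $G(3,7,j)$ destroys $(U_1)$.
\end{remark}

For the general case, note that $t'\le 2t+N-1$ is equivalent to $t'+N<2(t+N)$. So (J2) bounds the growth of $j$ while $t+N$ doubles, and the logarithm of $t+N$ is the natural choice.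

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Given $K\ge1$, let
\[
N=2K+1,\qquad T=N(4^N-1),\qquad j(t)=\Bigl\lfloor\log_2\frac{t+N}{N}\Bigr\rfloor .
\]
Then $j$ is nondecreasing, $j(0)=0$, and $j(T)=\log_2 4^N=2N$. If $t'+N\le2(t+N)$, then $\log_2\frac{t'+N}{N}\le\log_2\frac{t+N}{N}+1$, so $j(t')\le j(t)+1$. This applies to $t'=t+1$, which gives (J1), and to every $t'\le2t+N-1$, which gives (J2). By Lemma~\ref{lem:metric} and Proposition~\ref{prop:equal}, $G=G(N,T,j)$ is connected and satisfies $(U_1)$. Since $0\le N-K<N$, we have $j(N-K)=0$ and $f(N-K)=2(N-K)=2K+2>2K$. By Proposition~\ref{prop:unequal}, $G$ is not $K$-coarse Helly, and the witnesses are three balls of radii $N$, $N$ and $T-N=N(4^N-2)\ne N$.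

Let $\alpha\ge1$. The graph for $K=\alpha$ satisfies $(U_1)$, hence $(U_\alpha)$, and is not $\alpha$-coarse Helly, so the equivalence fails for $\alpha$. Given a function $\varphi$, the graph for $K=\max(1,\varphi(\alpha))$ satisfies $(U_\alpha)$ and is not $K$-coarse Helly, hence not $\varphi(\alpha)$-coarse Helly.
\end{proof}

\section{The case $\alpha=0$}\label{sec:zero}

For $\alpha=0$ we avoid unequal radii altogether by using a characterization of Helly graphs in which they do not appear. A \emph{clique} is a set of pairwise adjacent vertices, and it is \emph{maximal} if no larger clique contains it. A graph is \emph{clique-Helly} if every family of pairwise intersecting maximal cliques has a common vertex. The \emph{clique complex} of $G$ is the simplicial complex whose simplices are the nonempty cliques of $G$. We use the following local-to-global theorem for Helly graphs.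

\begin{theorem}[Chalopin, Chepoi, Hirai, Osajda \cite{CCHO}]\label{thm:CCHO}
A finite connected graph is Helly if and only if it is clique-Helly and its clique complex is simply connected.
\end{theorem}

For instance, $C_4$ is clique-Helly: its maximal cliques are its edges, and no three of them pairwise intersect. Its clique complex is a circle, and indeed $C_4$ is not Helly by Example~\ref{ex:cycle}.

We recall what is needed about loops. A \emph{closed walk of length $L$} is a sequence $C=(c_0,c_1,\dots,c_L)$ of vertices with $c_L=c_0$ and consecutive vertices adjacent; it defines a loop in the clique complex. Every loop based at a vertex of a simplicial complex is homotopic to a closed walk, so a connected simplicial complex is simply connected if and only if all closed walks are null-homotopic. For a walk $P$ with reverse $P^{-1}$, the concatenation $P^{-1}P$ is null-homotopic. Consequently, if $P$ ends at $c_0$, then $C$ is null-homotopic if and only if $PCP^{-1}$ is.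

\begin{proof}[Proof of Theorem~\ref{thm:C}]
A Helly graph satisfies $(U_0)$. Conversely, let $G$ satisfy $(U_0)$. We verify the two conditions of Theorem~\ref{thm:CCHO}.

\emph{$G$ is clique-Helly.} Let $Q_i$, $i\in I$, be pairwise intersecting maximal cliques. For $x\in Q_i$ and $y\in Q_k$, a vertex of $Q_i\cap Q_k$ lies in $B_1(x)\cap B_1(y)$. So the balls of radius $1$ centered at the vertices of $\bigcup_iQ_i$ pairwise intersect, and by $(U_0)$ some vertex $z$ is equal or adjacent to every vertex of every $Q_i$. Then $Q_i\cup\{z\}$ is a clique, and maximality gives $z\in Q_i$ for all $i$.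

\emph{The clique complex is simply connected.} Suppose not, and let $C=(c_0,\dots,c_L)$ be a closed walk that is not null-homotopic, of smallest length $L$ among all such walks in $G$. A closed walk of length at most $3$ is a single vertex, an edge traversed back and forth, or the boundary of a triangle, which is a simplex of the complex. All of these are null-homotopic, so $L\ge4$. We cut $C$ into shorter loops by coning it from a central vertex, which $(U_0)$ supplies.

Going around $C$ the shorter way shows $d(c_i,c_k)\le\lfloor L/2\rfloor$ for all $i,k$. Put $\rho=\lceil\lfloor L/2\rfloor/2\rceil$. The balls $B_\rho(c_i)$ pairwise intersect by \eqref{eq:meet}, so by $(U_0)$ there is a vertex $c$ with $d(c,c_i)\le\rho$ for all $i$. Let $P_i$ be a shortest path from $c$ to $c_i$ for $0\le i<L$, let $P_L=P_0$, and let $C_i=P_i\,(c_i,c_{i+1})\,P_{i+1}^{-1}$. Each $C_i$ is a closed walk at $c$ of length at most $2\rho+1$, and $2\rho+1<L$: for $L=4$ we have $\rho=1$, and for $L\ge5$ we have $2\rho+1\le\lfloor L/2\rfloor+2\le L/2+2<L$. By the minimality of $L$, every $C_i$ is null-homotopic, and so is the concatenation $C_0C_1\cdots C_{L-1}$.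 Cancelling the pieces $P_{i}^{-1}P_{i}$ for $0<i<L$ turns this concatenation into $P_0CP_0^{-1}$. Hence $C$ is null-homotopic, a contradiction.

By Theorem~\ref{thm:CCHO}, $G$ is Helly.
\end{proof}

Both steps use $\alpha=0$. Under $(U_\alpha)$ with $\alpha\ge1$, the vertex $z$ is only known to be within distance $1+\alpha$ of the vertices of the cliques, and the bound on the length of the walks $C_i$ becomes $2\rho+2\alpha+1$, which for $L=4$ is no longer less than $L$.

\begin{thebibliography}{9}

\bibitem{CCDDV}
J\'er\'emie Chalopin, Victor Chepoi, Feodor Dragan, Guillaume Ducoffe, and Yann Vax\`es,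
\emph{On $G^p$-unimodality of radius functions in graphs: structure and algorithms},
arXiv:2503.15011 (2025).

\bibitem{CCHO}
Chalopin, Chepoi, Hirai, and Osajda,
\emph{Weakly modular graphs and nonpositive curvature},
Memoirs AMS 268 (2020), no.~1309.

\end{thebibliography}
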